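# The norm of a combination of free generators in $C^*_{\ell^p}(\mathbb F_d)$

## 1. Sums of generators in the regular and in the trivial representation

Let $\mathbb F_d$, $d\ge 2$, be the free group on $a_1,\dots,a_d$, and let $\lambda_{\mathrm{reg}}$ be its left regular representation on $\ell^2(\mathbb F_d)$. Take two generators and two scalars and compute the operator norm of $c_1\lambda_{\mathrm{reg}}(a_1)+c_2\lambda_{\mathrm{reg}}(a_2)$. Multiplying on the left by the unitary $\lambda_{\mathrm{reg}}(a_1)^*$ does not change the norm, so with $t=a_1^{-1}a_2$ we want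
$$\|c_1+c_2\lambda_{\mathrm{reg}}(t)\|.$$
The element $t$ has infinite order. The restriction of $\lambda_{\mathrm{reg}}$ to $\langle t\rangle\cong\mathbb Z$ is a multiple of the regular representation of $\mathbb Z$, so $\lambda_{\mathrm{reg}}(t)$ is a multiple of the bilateral shift and its spectrum is the whole circle. Hence the norm is $\max_{|z|=1}|c_1+c_2z|=|c_1|+|c_2|$. The triangle inequality shows that no unitary representation can give more. With two generators the regular representation already sees the full $\ell^1$-norm of $(c_1,c_2)$.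

Now take $d$ generators. In the regular representation something different happens. Let $P_i$ be the projection of $\ell^2(\mathbb F_d)$ onto the span of the reduced words beginning with $a_i$, and $Q_i$ the projection onto the span of those beginning with $a_i^{-1}$. For a reduced word $w$, the product $a_iw$ begins with $a_i$ unless $w$ begins with $a_i^{-1}$; in the latter case the letter cancels and $a_iw$ does not begin with $a_i$. So
$$\lambda_{\mathrm{reg}}(a_i)=P_i\lambda_{\mathrm{reg}}(a_i)+\lambda_{\mathrm{reg}}(a_i)Q_i .$$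
The ranges of the $P_i$ are mutually orthogonal, and so are those of the $Q_i$. For $\xi\in\ell^2(\mathbb F_d)$,
$$\Big\|\sum_i c_iP_i\lambda_{\mathrm{reg}}(a_i)\xi\Big\|^2=\sum_i|c_i|^2\|P_i\lambda_{\mathrm{reg}}(a_i)\xi\|^2\le\|c\|_2^2\|\xi\|^2,$$
$$\Big\|\sum_i c_i\lambda_{\mathrm{reg}}(a_i)Q_i\xi\Big\|\le\sum_i|c_i|\,\|Q_i\xi\|\le\|c\|_2\|\xi\|.$$
Applying the operator to $\delta_e$ gives a vector of norm $\|c\|_2$. Altogether
$$\|c\|_2\le\Big\|\sum_ic_i\lambda_{\mathrm{reg}}(a_i)\Big\|\le2\|c\|_2 .$$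
For $c=(1,\dots,1)$ the norm lies between $\sqrt d$ and $2\sqrt d$. The trivial representation, by contrast, sends $\sum_i\delta_{a_i}$ to $d$. More generally, since the group is free, we may choose a character with $\chi(a_i)c_i=|c_i|$, and it gives the value $\|c\|_1$.

So the regular representation sees an $\ell^2$-norm up to a factor $2$, and the family of all representations sees exactly the $\ell^1$-norm. There is a scale of $C^*$-algebras between these extremes, indexed by $p\in[2,\infty]$, and we ask which norm the generators see there.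

## 2. $\ell^p$-representations and the spaces $\mathcal W_p$

Inner products are linear in the first variable. The algebra $\mathbb C[\mathbb F_d]$ is spanned by the point masses $\delta_t$, with convolution product and $\delta_t^*=\delta_{t^{-1}}$.

**Definition.** A unitary representation $\pi$ of $\mathbb F_d$ on $H$ is an *$\ell^p$-representation* if there is a dense subspace $H_0\subseteq H$ such that $t\mapsto\langle\pi(t)\xi,\eta\rangle$ belongs to $\ell^p(\mathbb F_d)$ for all $\xi,\eta\in H_0$. For $2\le p\le\infty$, $C^*_{\ell^p}(\mathbb F_d)$ is the completion of $\mathbb C[\mathbb F_d]$ in the norm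
$$\|x\|_{(p)}=\sup\{\|\pi(x)\|:\pi\text{ an }\ell^p\text{-representation}\}.$$

*Examples.* The regular representation is an $\ell^p$-representation for every $p$: take $H_0$ to be the finitely supported vectors, whose coefficient functions are finitely supported. The trivial representation is an $\ell^p$-representation only for $p=\infty$, because $H_0$ must be all of $\mathbb C$ and the coefficients are constants. Every unitary representation is an $\ell^\infty$-representation. Since $\ell^p\subseteq\ell^{p'}$ for $p\le p'$, the norm $\|\cdot\|_{(p)}$ does not decrease as $p$ grows. At the ends, $C^*_{\ell^2}(\mathbb F_d)=C^*_r(\mathbb F_d)$ and $C^*_{\ell^\infty}(\mathbb F_d)=C^*(\mathbb F_d)$.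

**Definition.** For $c\in\mathbb C^d$ put $x_c=\sum_ic_i\delta_{a_i}$. The space $\mathcal W_p$ is $\mathcal W=\{x_c:c\in\mathbb C^d\}$ with the norm $\|\cdot\|_{(p)}$.

The space $\mathcal W_p$ also inherits an operator space structure, and the endpoint facts can be stated at that level: $\mathcal W_\infty$ is completely isometric to $\mathrm{MAX}(\ell^1_d)$, and $\mathcal W_2$ is completely isomorphic to $R_d\cap C_d$ with constant at most $2$. We use only norms. At that level Section 1 proved what we need: $\mathcal W_\infty=\ell^1_d$ isometrically, and $\mathcal W_2$ is $\ell^2_d$ up to a factor $2$. Section 1 also shows that for $d=2$ we have $\mathcal W_p=\ell^1_2$ isometrically for *every* $p\in[2,\infty]$, because the regular representation is an $\ell^p$-representation.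

**Definition.** The *Banach–Mazur distance* $d_{BM}(X,Y)$ of two $d$-dimensional normed spaces is the infimum of $\|\phi\|\,\|\phi^{-1}\|$ over linear isomorphisms $\phi:X\to Y$.

*Example.* The identity map $\ell^1_2\to\ell^q_2$ has norm $1$ and its inverse has norm $2^{1-1/q}$, so $d_{BM}(\ell^1_2,\ell^q_2)\le2^{1-1/q}$.

From now on $\frac1p+\frac1q=1$. At $p=2$ and $p=\infty$ the space $\mathcal W_p$ is $\ell^q_d$ up to a constant that does not depend on $d$. The problem, taken from Caleb Eckhardt, "Free groups and quasidiagonality", arXiv:1607.02170 (2016), is this: *for which $p\in(2,\infty)$ is there a constant $C_p<\infty$ such that for every $d\ge2$ some linear isomorphism $\phi:\mathcal W_p\to\ell^q_d$ satisfies $\|\phi\|\,\|\phi^{-1}\|\le C_p$?* One half is available: Okayasu's bound says that for $2\le p\le\infty$ the natural map $\ell^q_d\to\mathcal W_p$, $e_i\mapsto\delta_{a_i}$, has norm at most $2$ for every $d$. In other words, $\|x_c\|_{(p)}\le2\|c\|_q$.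

The answer is that every $p\in(2,\infty)$ works, with the natural map.

**Theorem A.** For $2<p<\infty$, $d\ge2$, $c\in\mathbb C^d$:
$$2^{-1/p}\|c\|_q\le\|x_c\|_{(p)}\le2\|c\|_q .$$
Hence for every $p\in(2,\infty)$ the natural map $\mathcal W_p\to\ell^q_d$ has norm at most $2^{1/p}$, and $d_{BM}(\mathcal W_p,\ell^q_d)\le2^{1+1/p}$ for all $d$.

The upper bound is Okayasu's. It also follows, with a better constant, from Corollary C below, whose proof uses neither Okayasu's bound nor Theorem A. The lower bound is proved in Section 4. We then compute the norm of $\mathcal W_p$ exactly.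

## 3. Positive definite functions as test functionals

To bound $\|x_c\|_{(p)}$ from below we need $\ell^p$-representations in which $x_c$ is large. They come from positive definite functions. Recall that $\psi:G\to\mathbb C$ is *positive definite* if the kernel $(g,h)\mapsto\psi(g^{-1}h)$ is positive semidefinite on every finite subset of $G$. The GNS construction then gives a unitary representation $\pi$ and a cyclic vector $\xi$ with $\psi(t)=\langle\pi(t)\xi,\xi\rangle$. We extend $\psi$ linearly to $\mathbb C[G]$, so $\psi(f)=\langle\pi(f)\xi,\xi\rangle$.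

**Lemma 1.** Let $T$ be a tree with weights $s_e\in(0,1)$ on its edges. For vertices $g,h$ let $K(g,h)$ be the product of $s_e$ over the edges of the geodesic from $g$ to $h$. Then $K$ is a positive semidefinite kernel.

*Proof.* Removing an edge $e$ leaves two sides. Let $K_e(g,h)=1$ if $g,h$ are on the same side and $K_e(g,h)=s_e$ otherwise. Then
$$K_e=(1-s_e)\mathbf 1_{\text{same side}}+s_e\mathbf 1 .$$
Both kernels on the right are positive semidefinite: their quadratic forms are $\big|\sum_{\text{side }1}z_g\big|^2+\big|\sum_{\text{side }2}z_g\big|^2$ and $\big|\sum z_g\big|^2$. An edge lies on the geodesic from $g$ to $h$ exactly when it separates them. So on a finite vertex set $F$, $K$ is the entrywise product of the $K_e$ over the finitely many edges separating points of $F$; every other $K_e$ is identically $1$ on $F\times F$. By the Schur product theorem the product is positive semidefinite. $\square$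

*Example.* On a path with three vertices and edge weights $s,t$ the matrix is $\begin{pmatrix}1&s&st\\s&1&t\\st&t&1\end{pmatrix}$, with determinant $1-s^2-t^2+s^2t^2=(1-s^2)(1-t^2)>0$.

**Lemma 2.** If $\psi$ is positive definite on $\mathbb F_d$, $\psi(e)=1$ and $\psi\in\ell^p(\mathbb F_d)$, then its GNS representation is an $\ell^p$-representation. Hence $|\psi(f)|\le\|f\|_{(p)}$ for $f\in\mathbb C[\mathbb F_d]$.

*Proof.* Let $H_0=\operatorname{span}\pi(\mathbb F_d)\xi$, which is dense. Its coefficient functions are finite linear combinations of functions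
$$t\mapsto\langle\pi(t)\pi(g)\xi,\pi(h)\xi\rangle=\psi(h^{-1}tg).$$
These are in $\ell^p$ since $t\mapsto h^{-1}tg$ is a bijection. As $\|\xi\|^2=\psi(e)=1$, we get $|\psi(f)|=|\langle\pi(f)\xi,\xi\rangle|\le\|\pi(f)\|\le\|f\|_{(p)}$. $\square$

**Lemma 3.** $\|x_c\|_{(p)}$ depends only on the numbers $|c_i|$.

*Proof.* If $\chi:\mathbb F_d\to\mathbb T$ is a character and $\pi$ is an $\ell^p$-representation, so is $\chi\pi$: coefficients are multiplied by a function of modulus one. The map $\pi\mapsto\chi\pi$ permutes the $\ell^p$-representations, with inverse $\pi\mapsto\bar\chi\pi$, so $\delta_t\mapsto\chi(t)\delta_t$ is isometric for $\|\cdot\|_{(p)}$. Since $\mathbb F_d$ is free, the values $\chi(a_i)\in\mathbb T$ are arbitrary. $\square$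

## 4. Radial weights, generator weights, and Theorem A

The first test function to try is radial: $\varphi(t)=s^{|t|}$ with $0<s<1$. It is positive definite by Lemma 1, applied to the Cayley tree with all weights $s$. There are $2d(2d-1)^{n-1}$ reduced words of length $n\ge1$, so $\varphi\in\ell^p$ iff $(2d-1)s^p<1$. By Lemma 3 we may assume $c_i\ge0$, and Lemma 2 gives $\|x_c\|_{(p)}\ge s\sum_ic_i$. The best bound of this kind is
$$\|x_c\|_{(p)}\ge(2d-1)^{-1/p}\|c\|_1 .$$
For $c=(1,\dots,1)$ this is excellent: $d(2d-1)^{-1/p}\ge2^{-1/p}d^{1/q}=2^{-1/p}\|c\|_q$. For $c=e_1$ it gives only $(2d-1)^{-1/p}$, which tends to $0$ as $d\to\infty$, while the true norm is $1$. The radial function spends its $\ell^p$-budget equally on all generators, whether or not they occur in $x_c$. Lemma 1 does not require equal weights, so let the weights follow $c$.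

*Proof of the lower bound in Theorem A.* By Lemma 3 assume $c_i\ge0$; we may also assume $c\neq0$.

**Step 1: a test function with one weight per generator.** Let $s_i>0$ with $\sum_is_i^p<\frac12$, so that $s_i<1$. Let $\varphi(t)$ be the product of the $s_i$ over the letters $a_i^{\pm1}$ of the reduced word of $t$. In the Cayley tree of $\mathbb F_d$ give each edge $\{g,ga_i\}$ the weight $s_i$. The geodesic from $g$ to $h$ spells the reduced word of $g^{-1}h$, and a letter $a_i^{\pm1}$ crosses an edge of weight $s_i$. So $K(g,h)=\varphi(g^{-1}h)$, and $\varphi$ is positive definite by Lemma 1.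

**Step 2: the test function is in $\ell^p$.** Reduced words of length $n$ are among all words of length $n$ in the $2d$ letters, hence
$$\sum_t\varphi(t)^p\le\sum_{n\ge0}\Big(2\sum_is_i^p\Big)^n<\infty .$$

**Step 3: optimize the weights.** By Lemma 2, $\|x_c\|_{(p)}\ge\varphi(x_c)=\sum_ic_is_i$. By Hölder and its case of equality, the supremum of $\sum_ic_is_i$ over $s_i\ge0$, $\sum_is_i^p\le\frac12$, is $2^{-1/p}\|c\|_q$, attained at $s_i=2^{-1/p}(c_i/\|c\|_q)^{q-1}$. Shrink this point slightly and replace zero entries by tiny positive numbers: we obtain admissible $s$ with values of $\sum c_is_i$ arbitrarily close to $2^{-1/p}\|c\|_q$. $\square$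

With Okayasu's bound this gives $d_{BM}(\mathcal W_p,\ell^q_d)\le2^{1+1/p}$, so the answer to the problem is: all $p\in(2,\infty)$.

## 5. Passing from $x^*x$ to a free product of copies of $\mathbb Z_2$

The argument above is not sharp. For $d=2$ and $c=(1,1)$ the norm is $2$ by Section 1. A multiplicative function on $\mathbb F_2$ with both weights equal to $s$ lies in $\ell^p$ iff $3s^p<1$, and so gives only $2s<2\cdot3^{-1/p}$. The waste is visible: powers of $x^*x$ involve only products of elements $a_i^{-1}a_j$, in which negative and positive letters alternate, while $\varphi$ spends most of its $\ell^p$-norm on other words. At a typical word $\mathbb F_d$ has $2d-1$ continuations, but alternating words have only $d-1$. So we work on the alternating words alone.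

Fix $c$ with at least two nonzero entries, put $I=\{i:c_i\ne0\}$, $m=|I|\ge2$, and by Lemma 3 assume $c_i=r_i>0$ for $i\in I$. Write $x=x_c$. (If $m=1$, then $x$ is a scalar multiple of a unitary and $\|x\|_{(p)}=r_i$.)

Let $\Gamma=*_{i\in I}\mathbb Z_2$ with generators $u_i$, $u_i^2=e$. Its elements are uniquely the reduced words, in which neighboring letters differ, so its Cayley graph with edges $\{g,gu_i\}$ is an $m$-regular tree. Let $\Gamma_0$ be the subgroup of elements of even length. Define
$$\theta(u_{i_1}u_{j_1}u_{i_2}u_{j_2}\cdots)=a_{i_1}^{-1}a_{j_1}a_{i_2}^{-1}a_{j_2}\cdots$$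
on even words. Inserting or deleting a pair $u_iu_i$ changes the image by inserting or deleting $a_i^{-1}a_i$ or $a_ia_i^{-1}$ and does not alter the parity of the positions of the other letters. So $\theta:\Gamma_0\to\mathbb F_d$ is well defined, and it is a homomorphism because concatenating even words preserves parities. A reduced word goes to a reduced word of the same length, since neighboring indices differ. Hence $\theta$ is injective. Put $G_0=\theta(\Gamma_0)$.

*Example.* $\theta(u_1u_2u_3u_1)=a_1^{-1}a_2a_3^{-1}a_1$. For $m=2$ and $I=\{1,2\}$, $\Gamma_0$ is infinite cyclic, generated by $u_1u_2$, and $G_0$ is the group $\langle a_1^{-1}a_2\rangle$ of Section 1.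

Let $y=\sum_{i\in I}r_iu_i\in\mathbb C[\Gamma]$. Then $y=y^*$, and $\theta(y^2)=\sum_{i,j}r_ir_j\,\delta_{a_i^{-1}a_j}=x^*x$, so
$$(x^*x)^n=\theta(y^{2n})\qquad(n\ge0).\tag{1}$$

For $v\in(0,1]^I$ and $t\in\Gamma$, let $v^t$ be the product of the $v_i$ over the letters of the reduced word of $t$. The next lemma decides when such a function is summable.

**Lemma 4.** $\sum_{t\in\Gamma}v^t<\infty$ if and only if $\kappa:=\sum_{i\in I}\dfrac{v_i}{1+v_i}<1$.

*Proof.* Let $S^{(n)}$ be the sum over $|t|\le n$ and $S^{(n)}_i$ the part over words beginning with $u_i$. For $n\ge1$, a word of length at most $n$ beginning with $u_i$ is $u_it'$ with $|t'|\le n-1$ and $t'$ not beginning with $u_i$. So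
$$S_i^{(n)}=v_i\big(S^{(n-1)}-S_i^{(n-1)}\big)\le v_i\big(S^{(n)}-S_i^{(n)}\big).$$
Hence $S_i^{(n)}\le\frac{v_i}{1+v_i}S^{(n)}$ and $S^{(n)}=1+\sum_iS_i^{(n)}\le1+\kappa S^{(n)}$. If $\kappa<1$, then $S^{(n)}\le(1-\kappa)^{-1}$ for all $n$. Conversely, if the total $S$ is finite, let $n\to\infty$ in the equality: $S_i=v_i(S-S_i)$, so $S_i=\frac{v_i}{1+v_i}S$ and $S=1+\kappa S$. With $S$ finite and positive this forces $\kappa<1$. $\square$

*Check.* For $m=3$ and equal $v_i=v$ the criterion is $3v/(1+v)<1$, that is $v<\frac12$. This agrees with the count $3\cdot2^{n-1}$ of words of length $n$.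

## 6. Multiplicative eigenfunctions of $y$

We need to control $y^n$. Look for a multiplicative function $g(t)=s^t$ that is nearly an eigenfunction of convolution by $y$, where $(y*g)(t)=\sum_ir_ig(u_it)$. If $t\ne e$ begins with $u_i$, then $g(u_it)=g(t)/s_i$ and $g(u_jt)=s_jg(t)$ for $j\neq i$, so
$$(y*g)(t)=g(t)\Big[r_i(s_i^{-1}-s_i)+\sum_jr_js_j\Big].$$
The bracket must not depend on $i$. So we ask that $r_i(s_i^{-1}-s_i)$ be the same number $2\mu$ for all $i$. Solving $s_i^2+\frac{2\mu}{r_i}s_i-1=0$ for the positive root gives, for $\mu\ge0$,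
$$s_i(\mu)=\frac{\sqrt{\mu^2+r_i^2}-\mu}{r_i}=\frac{r_i}{\sqrt{\mu^2+r_i^2}+\mu}\in(0,1],\qquad r_i\big(s_i^{-1}-s_i\big)=2\mu.\tag{2}$$
The eigenvalue is
$$\lambda(\mu)=2\mu+\sum_{i\in I}r_is_i(\mu)=2\mu+\sum_{i\in I}\big(\sqrt{\mu^2+r_i^2}-\mu\big).$$
For $\mu>0$ put $g_\mu(t)=s(\mu)^t$ on $\Gamma$. For $t\ne e$ we have shown $(y*g_\mu)(t)=\lambda(\mu)g_\mu(t)$. At $t=e$ the value is $\sum_jr_js_j=\lambda(\mu)-2\mu$. Thus
$$y*g_\mu=\lambda(\mu)g_\mu-2\mu\,\delta_e\le\lambda(\mu)g_\mu.\tag{3}$$
Convolution by $y$ preserves pointwise inequalities because $y\ge0$, and $\delta_e\le g_\mu$. Iterating (3),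
$$0\le y^n=y^n*\delta_e\le y^n*g_\mu\le\lambda(\mu)^ng_\mu .\tag{4}$$

**When is $g_\mu$ in $\ell^q$?** Put
$$\Phi_q(\mu)=\sum_{i\in I}\frac{s_i(\mu)^q}{1+s_i(\mu)^q}.$$
By Lemma 4 with $v_i=s_i^q$, $g_\mu\in\ell^q(\Gamma)$ iff $\Phi_q(\mu)<1$. Each $s_i$ is continuous and strictly decreasing from $s_i(0)=1$ to $0$, so $\Phi_q$ decreases strictly from $m/2\ge1$ to $0$. There is a unique $\mu_q\ge0$ with $\Phi_q(\mu_q)=1$; it is $0$ iff $m=2$. So $g_\mu\in\ell^q(\Gamma)$ iff $\mu>\mu_q$.

**How does $\lambda$ vary?** Let $2\le p<\infty$, so $1<q\le2$. Write $s_i=e^{-w}$. Then (2) says $\sinh w=\mu/r_i$, hence $\tanh w=\mu/\sqrt{\mu^2+r_i^2}$ and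
$$\frac{s_i^2}{1+s_i^2}=\frac{e^{-w}}{e^w+e^{-w}}=\frac{1-\tanh w}2=\frac12\Big(1-\frac{\mu}{\sqrt{\mu^2+r_i^2}}\Big).$$
Differentiating $\lambda$ therefore gives $\lambda'(\mu)=2-\sum_i\big(1-\mu/\sqrt{\mu^2+r_i^2}\big)=2(1-\Phi_2(\mu))$. Since $s_i\le1$ and $q\le2$, we have $\Phi_2\le\Phi_q$, and $\Phi_q<1$ beyond $\mu_q$. Therefore
$$\lambda\text{ is strictly increasing on }[\mu_q,\infty).\tag{5}$$

## 7. The exact norm, and its upper bound

**Theorem B.** For $2\le p<\infty$, $d\ge2$, and $c$ with at least two nonzero entries,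
$$\|x_c\|_{(p)}=\lambda(\mu_q)=2\mu_q+\sum_{i\in I}\Big(\sqrt{\mu_q^2+|c_i|^2}-\mu_q\Big).$$
Here $I=\{i:c_i\neq0\}$, $r_i=|c_i|$, and $\mu_q\ge0$ is the unique solution of $\Phi_q(\mu_q)=1$.

For $p=2$ this is the Akemann–Ostrand formula. For $m=2$ we have $\mu_q=0$ and the value is $|c_1|+|c_2|$, as in Section 1. For $m$ coefficients equal to $1$, the equation $m\frac{s^q}{1+s^q}=1$ gives $s=(m-1)^{-1/q}$ for the common value $s$ of the $s_i(\mu_q)$, and (2) gives $2\mu_q=s^{-1}-s$. So
$$\|x_c\|_{(p)}=s^{-1}-s+ms=s^{-1}+(m-1)s=(m-1)^{1/q}+(m-1)^{1/p}.\tag{6}$$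
For $m=3$ this is $2\sqrt2$ at $p=2$ and tends to $3$ as $p\to\infty$.

For the upper bound we must estimate $\|\pi(x)\|$ in every $\ell^p$-representation at once. Hölder's inequality does this when applied to high powers.

**Lemma 5.** For $f\in\mathbb C[\mathbb F_d]$: $\|f\|_{(p)}\le\liminf_n\|(f^*f)^n\|_q^{1/2n}$.

*Proof.* Let $\pi$ be an $\ell^p$-representation with dense subspace $H_0$, let $T=\pi(f^*f)\ge0$, let $0\ne\xi\in H_0$, and let $\nu_\xi$ be the spectral measure of $\xi$ for $T$. Let $C_\xi$ be the $\ell^p$-norm of $t\mapsto\langle\pi(t)\xi,\xi\rangle$; it is finite, and positive because the value at $e$ is $\|\xi\|^2$. By Hölder,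
$$\int\tau^n\,d\nu_\xi=\langle T^n\xi,\xi\rangle=\sum_t(f^*f)^n(t)\langle\pi(t)\xi,\xi\rangle\le C_\xi\|(f^*f)^n\|_q .$$
Let $M=\max\operatorname{supp}\nu_\xi$. For $0\le b<M$ we have $\int\tau^n\,d\nu_\xi\ge b^n\nu_\xi((b,M])$ with $\nu_\xi((b,M])>0$, so $\liminf_n(\int\tau^nd\nu_\xi)^{1/n}\ge M$. Since $C_\xi^{1/n}\to1$, it follows that $M\le a:=\liminf_n\|(f^*f)^n\|_q^{1/n}$. So the spectral projection $1_{(a,\infty)}(T)$ kills every $\xi\in H_0$. As $H_0$ is dense, the projection is $0$ and $\|T\|\le a$. Hence $\|\pi(f)\|=\|T\|^{1/2}\le a^{1/2}$. $\square$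

*Proof of the upper bound in Theorem B.* Let $\mu>\mu_q$. Since $\theta$ is injective, (1) and (4) give
$$\|(x^*x)^n\|_q=\|y^{2n}\|_q\le\lambda(\mu)^{2n}\|g_\mu\|_q ,$$
and $\|g_\mu\|_q<\infty$. By Lemma 5, $\|x\|_{(p)}\le\lambda(\mu)$. Let $\mu\downarrow\mu_q$ and use continuity of $\lambda$. $\square$

## 8. The lower bound: pairing the resolvent series at the critical parameter

We now test with multiplicative functions on $\Gamma$ instead of $\mathbb F_d$. The simplest such test uses one moment, $\varphi(y^2)$ with $\varphi(t)=\sigma^t$, and this is not enough. Take $p=4$, three coefficients $1$, and equal weights $\sigma$. By Lemma 4, $\varphi\in\ell^4(\Gamma)$ means $\sigma^4<\frac12$, so $\varphi(y^2)=3+6\sigma^2<3+3\sqrt2$. But the value to be reached is $\lambda(\mu_q)^2=(2^{1/4}+2^{3/4})^2=4+3\sqrt2$. So we use all moments at once, through the series $\sum_n\lambda^{-n}y^n$. By (3) this series is a multiple of $g_\mu$, and $g_\mu$ leaves $\ell^q$ exactly at $\mu_q$.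

*Proof of the lower bound in Theorem B.*

**Step 1: a test functional on all powers of $y$.** The aim is to bound $\varphi(y^n)$ by $\|x\|_{(p)}^n$ for suitable $\varphi$ on $\Gamma$. Let
$$\sigma\in(0,1)^I,\qquad\sum_{i\in I}\frac{\sigma_i^p}{1+\sigma_i^p}<1,\qquad\varphi(t)=\sigma^t\quad(t\in\Gamma).\tag{7}$$
In the Cayley tree of $\Gamma$ give the edge $\{g,gu_i\}$ the weight $\sigma_i$. The geodesic from $g$ to $h$ spells the reduced word of $g^{-1}h$, so Lemma 1 shows that $\varphi$ is positive definite. Transport it to $\mathbb F_d$: let $\psi(\theta(t))=\varphi(t)$ for $t\in\Gamma_0$ and $\psi=0$ off $G_0$. The kernel $\psi(g^{-1}h)$ vanishes unless $gG_0=hG_0$. On a coset $kG_0$ it is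
$$\psi\big((k\theta(s))^{-1}k\theta(t)\big)=\varphi(s^{-1}t),$$
which is positive semidefinite. So the kernel is block diagonal with positive semidefinite blocks, and $\psi$ is positive definite with $\psi(e)=1$. By Lemma 4 with $v_i=\sigma_i^p$, $\sum\psi^p\le\sum_\Gamma\varphi^p<\infty$. Also $\|\pi((x^*x)^n)\|=\|\pi(x)\|^{2n}$ in every representation. So Lemma 2 and (1) give
$$\varphi(y^{2n})=\psi\big((x^*x)^n\big)\le\|x\|_{(p)}^{2n}.\tag{8}$$
For odd powers, let $(\rho,\zeta)$ be the GNS representation and vector of $\varphi$. Since $y=y^*$,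
$$\varphi(y^{2n+1})=\langle\rho(y)^{n+1}\zeta,\rho(y)^n\zeta\rangle\le\big(\varphi(y^{2n+2})\varphi(y^{2n})\big)^{1/2}\le\|x\|_{(p)}^{2n+1}.$$
Summing a geometric series, for $\lambda>\|x\|_{(p)}$,
$$\sum_{n\ge0}\lambda^{-n}\varphi(y^n)\le\frac{\lambda}{\lambda-\|x\|_{(p)}}.\tag{9}$$

**Step 2: the resolvent series.** The aim is to identify $\sum_n\lambda^{-n}y^n$. Let $\mu>\mu_q$ and $\lambda=\lambda(\mu)$. We claim that pointwise on $\Gamma$
$$\sum_{n\ge0}\lambda^{-n}y^n=\frac{\lambda}{2\mu}\,g_\mu.\tag{10}$$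
By (3), $g_\mu=\lambda^{-1}y*g_\mu+\frac{2\mu}\lambda\delta_e$. Substituting this into itself,
$$g_\mu=\lambda^{-n}y^n*g_\mu+\frac{2\mu}\lambda\sum_{k<n}\lambda^{-k}y^k .$$
It remains to see that the first term tends to $0$. Choose $\mu'\in(\mu_q,\mu)$. The $s_i$ are decreasing, so $g_\mu\le g_{\mu'}$, and by (4)
$$\lambda^{-n}y^n*g_\mu\le\lambda^{-n}y^n*g_{\mu'}\le\Big(\frac{\lambda(\mu')}{\lambda(\mu)}\Big)^ng_{\mu'}\to0 ,$$
because $\lambda(\mu')<\lambda(\mu)$ by (5). This proves (10).

**Step 3: pair the two and let $\mu\downarrow\mu_q$.** The aim is a contradiction from $\|x\|_{(p)}<\lambda(\mu_q)$. Assume this inequality. We pair $g_\mu\in\ell^q$ with the function $g_\mu^{q/p}\in\ell^p$, so that the pairing is $\|g_\mu\|_q^q$. For $\mu\in(\mu_q,\mu_q+1)$ let $\sigma_i=s_i(\mu)^{q/p}\in(0,1)$. Then $\sum_i\frac{\sigma_i^p}{1+\sigma_i^p}=\Phi_q(\mu)<1$, so (7) holds. Since $1+\frac qp=q$, we have $\varphi(t)g_\mu(t)=\big(s(\mu)^q\big)^t$, where $s(\mu)^q$ has entries $s_i(\mu)^q$. Multiply (10) by $\varphi(t)$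 and sum over $t$. All terms are nonnegative, so the order of summation does not matter, and $\sum_t\varphi(t)y^n(t)=\varphi(y^n)$. By (5), $\lambda(\mu)>\lambda(\mu_q)>\|x\|_{(p)}$, so (9) applies:
$$\frac{\lambda(\mu)}{2\mu}\sum_{t\in\Gamma}\big(s(\mu)^q\big)^t=\sum_{n\ge0}\lambda(\mu)^{-n}\varphi(y^n)\le\frac{\lambda(\mu)}{\lambda(\mu)-\|x\|_{(p)}}\le\frac{\lambda(\mu)}{\lambda(\mu_q)-\|x\|_{(p)}} .$$
Cancel $\lambda(\mu)$ and use $\mu<\mu_q+1$:
$$\sum_{t\in\Gamma}\big(s(\mu)^q\big)^t\le\frac{2(\mu_q+1)}{\lambda(\mu_q)-\|x\|_{(p)}}\qquad\text{for all }\mu\in(\mu_q,\mu_q+1).$$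
As $\mu\downarrow\mu_q$ the numbers $s_i(\mu)$ increase to $s_i(\mu_q)$, so by monotone convergence the left side tends to $\sum_t\big(s(\mu_q)^q\big)^t$. By Lemma 4 this is $\infty$, because $\Phi_q(\mu_q)=1$. But the right side is a fixed finite number. This contradiction gives $\|x\|_{(p)}\ge\lambda(\mu_q)$. $\square$

## 9. Sharper constants and the Banach–Mazur distance

**Corollary C.** Let $2<p<\infty$ and
$$K_q=\max_{0\le s\le1}\frac{1+s^{2-q}}{(1+s^q)^{1/q}} .$$
Then $2^{1/p}<K_q<2$, and for all $d\ge2$, $c\in\mathbb C^d$: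

1. $\|c\|_q\le\|x_c\|_{(p)}\le K_q\|c\|_q$. The left constant $1$ is sharp.
2. $2^{1/p}\le d_{BM}(\mathcal W_p,\ell^q_d)\le K_q<2$, and $d_{BM}(\mathcal W_p,\ell^q_2)=2^{1/p}$ for $d=2$.
3. The norm of the natural map $\ell^q_d\to\mathcal W_p$ is at least $\max_{1\le n\le d-1}\dfrac{n^{1/p}+n^{1/q}}{(n+1)^{1/q}}$. The $n$-th term is the value at $s=n^{-1/q}$ of the function defining $K_q$. So if that function attains its maximum at a point $s=n^{-1/q}$ with $n\in\mathbb N$, then $K_q$ is attained for all $d\ge n+1$.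

In particular, for every $2<p<\infty$ one may take $C_p=K_q<2$ in the problem, with the natural map.

*Proof.* Here $1<q<2$.

**Step 1: the bounds on $K_q$.** This step places $K_q$ strictly between $2^{1/p}$ and $2$. For $s\in(0,1]$ the numerator is at most $2$ and the denominator is greater than $1$, so the quotient is less than $2$; at $s=0$ it is $1$. The quotient is continuous on $[0,1]$, so its maximum is attained and $K_q<2$. At $s=1$ the quotient is $2^{1-1/q}=2^{1/p}$. Its logarithmic derivative is $\frac{(2-q)s^{1-q}}{1+s^{2-q}}-\frac{s^{q-1}}{1+s^q}$, which at $s=1$ equals $\frac{2-q}2-\frac12=\frac{1-q}2<0$. So the quotient is larger just to the left of $1$, and $K_q>2^{1/p}$.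

**Step 2: the lower bound in (1).** This step improves $2^{-1/p}$ to $1$, using one moment on $\Gamma$. If at most one $c_i$ is nonzero, then $\|x_c\|_{(p)}=\|c\|_q$. Let $m\ge2$ and, by Lemma 3, $c_i=r_i>0$ on $I$. Put $\sigma_i=(r_i/\|c\|_q)^{q-1}\in(0,1)$. Since $(q-1)p=q$, $\sum_i\sigma_i^p=1$, so $\sum_i\frac{\sigma_i^p}{1+\sigma_i^p}<1$ and (7) holds. By (8) with $n=1$,
$$\|x_c\|_{(p)}^2\ge\varphi(y^2)=\sum_ir_i^2+\sum_{i\ne j}r_ir_j\sigma_i\sigma_j\ge\Big(\sum_ir_i\sigma_i\Big)^2=\|c\|_q^2 .$$
The second inequality uses $\sigma_i<1$, and the last equality is $\sum_ir_i^q/\|c\|_q^{q-1}=\|c\|_q$. For $c=e_1$ both sides of (1) on the left are equal to $1$, so the constant is sharp.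

**Step 3: the upper bound in (1).** This step extracts $K_q$ from Theorem B. If $m\le1$, use $\|x_c\|_{(p)}=\|c\|_q$ and $K_q\ge1$. If $m=2$, then $\|x_c\|_{(p)}\le r_1+r_2\le2^{1/p}\|c\|_q\le K_q\|c\|_q$, where $r_1,r_2$ are the two nonzero values. Let $m\ge3$. Then $\mu:=\mu_q>0$ and $s_i:=s_i(\mu)<1$, so (2) gives $r_i=2\mu s_i/(1-s_i^2)$. Put $w_i=\frac{s_i^q}{1+s_i^q}$; then $\sum_iw_i=\Phi_q(\mu_q)=1$, and we express everything as a $w$-average. Since $s_i^2=w_i\,s_i^{2-q}(1+s_i^q)$,
$$\frac{\lambda(\mu)}{2\mu}=1+\sum_i\frac{s_i^2}{1-s_i^2}=\sum_iw_i\Big[1+\frac{s_i^{2-q}+s_i^2}{1-s_i^2}\Big]=\sum_iw_i\,\frac{1+s_i^{2-q}}{1-s_i^2},$$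
$$\Big(\frac{\|c\|_q}{2\mu}\Big)^q=\sum_i\frac{s_i^q}{(1-s_i^2)^q}=\sum_iw_i\,\frac{1+s_i^q}{(1-s_i^2)^q}.$$
By Theorem B, Jensen's inequality for $\tau\mapsto\tau^q$, and $(1+s^{2-q})^q\le K_q^q(1+s^q)$,
$$\frac{\|x_c\|_{(p)}}{2\mu}=\sum_iw_i\frac{1+s_i^{2-q}}{1-s_i^2}\le\Big(\sum_iw_i\frac{(1+s_i^{2-q})^q}{(1-s_i^2)^q}\Big)^{1/q}\le K_q\Big(\sum_iw_i\frac{1+s_i^q}{(1-s_i^2)^q}\Big)^{1/q}=K_q\frac{\|c\|_q}{2\mu}.$$

**Step 4: the distance in (2).** By (1) the natural map $\mathcal W_p\to\ell^q_d$ has norm at most $1$ and its inverse has norm at most $K_q$, which is the upper bound. For the lower bound we must handle arbitrary isomorphisms, and we use that $\mathcal W_p$ contains $\ell^1_2$ isometrically while $\ell^q_d$ has a parallelogram inequality. For scalars, concavity of $\tau\mapsto\tau^{q/2}$ and then its subadditivity give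
$$|\alpha+\beta|^q+|\alpha-\beta|^q\le2\Big(\frac{|\alpha+\beta|^2+|\alpha-\beta|^2}2\Big)^{q/2}=2\big(|\alpha|^2+|\beta|^2\big)^{q/2}\le2\big(|\alpha|^q+|\beta|^q\big).$$
Summing over coordinates, $\|u+v\|_q^q+\|u-v\|_q^q\le2(\|u\|_q^q+\|v\|_q^q)$ in $\ell^q_d$. Let $\phi:\mathcal W_p\to\ell^q_d$ be an isomorphism, $u=\phi(\delta_{a_1})$, $v=\phi(\delta_{a_2})$. Theorem B with $m=2$ (where $\mu_q=0$) gives $\|\delta_{a_1}\pm\delta_{a_2}\|_{(p)}=2$, while $\|\delta_{a_i}\|_{(p)}=1$. So
$$2\cdot2^q\le\|\phi^{-1}\|^q\big(\|u+v\|_q^q+\|u-v\|_q^q\big)\le2\|\phi^{-1}\|^q\big(\|u\|_q^q+\|v\|_q^q\big)\le4\|\phi\|^q\|\phi^{-1}\|^q ,$$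
that is, $\|\phi\|\,\|\phi^{-1}\|\ge2^{1-1/q}=2^{1/p}$. For $d=2$ we have $\mathcal W_p=\ell^1_2$ isometrically, and the identity $\ell^1_2\to\ell^q_2$ has $\|\phi\|\,\|\phi^{-1}\|=2^{1/p}$, so the distance is exactly $2^{1/p}$. Since $2^{1/p}>1$, the spaces $\mathcal W_p$ and $\ell^q_d$ are never isometric for $d\ge2$.

**Step 5: the natural map in (3).** This step tests Step 3 on equal coefficients. Let $1\le n\le d-1$ and take $n+1$ coefficients equal to $1$, the rest $0$. By (6), $\|x_c\|_{(p)}=n^{1/q}+n^{1/p}$, and $\|c\|_q=(n+1)^{1/q}$, which gives the stated lower bound. Dividing numerator and denominator by $n^{1/q}$,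
$$\frac{n^{1/p}+n^{1/q}}{(n+1)^{1/q}}=\frac{1+n^{1/p-1/q}}{(1+n^{-1})^{1/q}}=\frac{1+s^{2-q}}{(1+s^q)^{1/q}}\quad\text{at }s=n^{-1/q},$$
because $s^{2-q}=n^{1-2/q}=n^{1/p-1/q}$. If the maximum defining $K_q$ is attained at such a point, then for $d\ge n+1$ the natural map has norm at least $K_q$, and by (1) exactly $K_q$. $\square$

*Example: $p=4$, $q=\frac43$.* With $\tau=s^{2/3}$ the function defining $K_q$ is $\frac{1+\tau}{(1+\tau^2)^{3/4}}$ on $[0,1]$. Its logarithmic derivative $\frac1{1+\tau}-\frac{3\tau}{2(1+\tau^2)}$ is positive at $\tau=0$ and vanishes only where $\tau^2+3\tau-2=0$, that is at $\tau=\frac{\sqrt{17}-3}2\approx0.5616$. This gives $K_{4/3}\approx1.2714$. The term $n=3$ in (3), at $\tau=3^{-1/2}\approx0.5774$, is $(3^{1/4}+3^{3/4})/4^{3/4}\approx1.2712$. So for $d\ge4$ the norm of the natural map $\ell^{4/3}_d\to\mathcal W_4$ is determined to within about $2\cdot10^{-4}$, while $2^{1/4}\approx1.1892\le d_{BM}(\mathcal W_4,\ell^{4/3}_d)\le K_{4/3}$ for all $d\ge 2$.
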